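# Arc-disjoint out- and in-branchings from one root in digraphs of independence number 2

## 1. Digraphs in which every arc has its reverse

All digraphs here are finite, without loops and without parallel arcs. Both $xy$ and $yx$ may be present; together they form a 2-cycle. We write $xy$ for the arc from $x$ to $y$; $x$ is its tail and $y$ its head.

**Definition (branchings).** Let $D=(V,A)$ be a digraph. An *out-branching* $B_s^+$ rooted at $s$ is a spanning subdigraph in which no arc enters $s$, exactly one arc enters every other vertex, and every vertex can be reached from $s$ by a directed path. An *in-branching* $B_t^-$ rooted at $t$ is a spanning subdigraph in which no arc leaves $t$, exactly one arc leaves every other vertex, and every vertex can reach $t$ by a directed path. Each has $|V|-1$ arcs.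

Think of news and replies: $B_s^+$ broadcasts from $s$ to everyone, and $B_s^-$ collects answers at $s$. When can we do both, from the same vertex $s$, without using any arc twice? In one case this is easy.

**Proposition 1.** Let $D$ be a strongly connected digraph in which $yx$ is an arc whenever $xy$ is an arc. Then for every vertex $s$ there are arc-disjoint branchings $B_s^+,B_s^-$ in $D$.

**Proof.** Forget directions and replace each 2-cycle by an edge. The resulting graph is connected, so it has a spanning tree $T$. For each edge of $T$, let $x$ be the end closer to $s$ in $T$ and $y$ the other end. Put $xy$ into $B^+$ and $yx$ into $B^-$. Every $y\ne s$ has exactly one neighbor in $T$ closer to $s$, so exactly one arc of $B^+$ enters $y$ and exactly one arc of $B^-$ leaves $y$; no arc of $B^+$ enters $s$, and no arc of $B^-$ leaves $s$. The path of $T$ between $s$ and $y$ gives a directed path from $s$ to $y$ in $B^+$ and one from $y$ to $s$ in $B^-$. Arcs of $B^+$ lead away from $s$ in $T$, arcs of $B^-$ lead toward $s$, so no arc is in both. $\square$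

For example, take vertices $1,2,3,4$ with both arcs between consecutive vertices of the cycle $1,2,3,4,1$. With $s=1$ and the tree $1-2-3-4$ we get $B_1^+=\{12,23,34\}$ and $B_1^-=\{43,32,21\}$.

The proof gives one arc of each 2-cycle to each branching. What changes in general is that a one-way arc can serve only one of the two branchings. If there are few arcs at some place, the branchings may compete for them.

## 2. One-way arcs, and a conjecture for independence number 2

Competition is real: the directed 4-cycle $1\to2\to3\to4\to1$ is strongly connected, but it has 4 arcs and two arc-disjoint branchings would need $3+3=6$. So strong connectivity alone is not enough. We ask for more connectivity, and restrict how sparse the digraph may be.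

**Definition (independence number).** $\alpha(D)$ is the maximum size of a set of vertices of $D$ that spans no arc.

**Definition (arc-connectivity).** $\lambda(D)$ is the largest $k$ such that $D\setminus X$ is strongly connected for every set $X\subseteq A$ of at most $k-1$ arcs. If $\lambda(D)\ge k$, then $D$ is *$k$-arc-strong*.

**Definition (2-strong, semicomplete).** $D$ is *2-strong* here if $D-x$ is strong (strongly connected) for every vertex $x$. A digraph is *semicomplete* if every two of its vertices are joined by at least one arc; a single vertex counts.

The directed 4-cycle has $\alpha=2$ (vertices 1 and 3 are not adjacent) and $\lambda=1$. The symmetric 4-cycle of Section 1 has $\alpha=2$ and $\lambda=2$: deleting one arc leaves one of its two directed Hamiltonian cycles intact, and every vertex has out-degree 2. A directed 3-cycle is semicomplete, and a digraph has $\alpha\le 1$ exactly when it is semicomplete.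

The following is known: every digraph $D$ with $\alpha(D)=2$ and $\lambda(D)\ge2$ contains arc-disjoint branchings $B_s^+,B_t^-$ for *some* choice of $s,t\in V$. The conjecture, from Joergen Bang-Jensen, Stéphane Bessy, Anders Yeo, "Non-separating spanning trees and out-branchings in digraphs of independence number 2", arXiv:2007.02834 (2020), puts both roots at one prescribed vertex.

**Conjecture 2.** Every 2-arc-strong digraph $D=(V,A)$ with $\alpha(D)=2$ has a pair of arc-disjoint branchings $B_s^+,B_s^-$ for every choice of $s\in V$.

We shall see that Conjecture 2 is false, already on 8 vertices.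

## 3. Cuts, cycles, and sliding a root

An arc *enters* a set $X$ if its head is in $X$ and its tail is not; it *leaves* $X$ if its tail is in $X$ and its head is not. We need four basic facts.

**Fact 3.** Let $X\neq\emptyset$. If $s\notin X$, every $B_s^+$ contains an arc entering $X$. If $t\notin X$, every $B_t^-$ contains an arc leaving $X$.

**Proof.** The path of $B_s^+$ from $s$ to a vertex of $X$ starts outside $X$ and ends inside. The path of $B_t^-$ from a vertex of $X$ to $t$ starts inside and ends outside. $\square$

**Fact 4.** No branching contains a directed cycle.

**Proof.** Let $C$ be a directed cycle in $B_s^+$. Then $s\notin C$, because no arc enters $s$. Each vertex of $C$ has only one entering arc in $B_s^+$, and that arc lies on $C$. So no arc of $B_s^+$ enters $V(C)$, contradicting Fact 3. For $B_t^-$ exchange entering and leaving. $\square$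

**Fact 5.** If every vertex of a digraph $R$ can reach $t$, then $R$ contains an in-branching rooted at $t$. In particular, a strong digraph has an in-branching rooted at each of its vertices.

**Proof.** For each $x\ne t$ take a shortest path from $x$ to $t$ and choose its first arc $xy$. The distance of $y$ to $t$ is one less than that of $x$. Following chosen arcs therefore leads to $t$, and exactly one chosen arc leaves each $x\neq t$. $\square$

**Fact 6.** $R$ is not strong if and only if some set $\emptyset\ne X\subsetneq V(R)$ has no leaving arc.

**Proof.** If $x$ cannot reach $y$, let $X$ be the set of vertices reachable from $x$; it omits $y$ and no arc leaves it. Conversely, if no arc leaves $X$, no vertex of $X$ reaches a vertex outside $X$. $\square$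

The known result gives a pair of branchings with *some* roots, so a sensible first plan is to move the roots to the desired vertex.

**Lemma 7 (sliding).** Let $B_s^+,B_t^-$ be arc-disjoint, and let $s's$ be an arc of $D$ that is not in $B_t^-$. Then there is an out-branching rooted at $s'$ that is arc-disjoint from $B_t^-$.

**Proof.** Add $s's$ to $B_s^+$ and remove the arc of $B_s^+$ that enters $s'$. Now no arc enters $s'$, and exactly one arc enters every other vertex. To reach a vertex $x$ from $s'$, look at the path $P$ from $s$ to $x$ in $B_s^+$. If $P$ passes through $s'$, use its part from $s'$ on. If not, $P$ does not contain the removed arc, and $s's$ followed by $P$ works. $\square$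

Where can this plan stop? The root $s$ is stuck exactly when every arc entering $s$ lies in $B_t^-$. If $D$ is 2-arc-strong, at least two arcs enter $s$, but nothing said so far prevents $B_t^-$ from using them all. Section 5 contains a pair in which this happens.

## 4. Forcing both branchings through one set

To find an obstruction, count demands at cuts. Take $s=t$. By Fact 3, a set $X\not\ni s$ needs one entering arc in $B_s^+$ and one leaving arc in $B_s^-$. These are arcs in *opposite* directions, so this count at one set creates no competition. For competition we need two sets $Z$ and $K$, both missing $s$, such that the arcs leaving $Z$ are *the same arcs* as those entering $K$. Then $B_s^-$ must leave $Z$, $B_s^+$ must enter $K$, and they draw from one supply.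

This suggests four blocks arranged in a ring,
$$A\to S\to Z\to K\to A,$$
with $A=\{a,b\}$, $Z=\{c,d\}$ and the bad root in $S$. Put 2-cycles inside $A$ and inside $Z$, all arcs from $A$ to $S$, from $S$ to $Z$ and from $A$ to $Z$. Allow only two arcs from $Z$ to $K$ (one from $c$, one from $d$), only two arcs from $K$ to $A$ (one to $a$, one to $b$), and no arcs between $S$ and $K$. If $S$ and $K$ are semicomplete, then $S\cup A\cup Z$ and $K$ are semicomplete, which keeps $\alpha$ at 2. The arcs leaving $Z$ are those entering $K$, and the arcs leaving $K$ are those entering $A$. So for a root in $S$ both branchings have to go through $K$. It remains to choose $K$ so that they cannot both do it. We try small $K$ by hand, with $S=\{s\}$.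

*One vertex, $K=\{k\}$*, with arcs $ck,dk,ka,kb$. There is no obstruction:
$$B_s^+=\{sc,sd,ck,ka,ab\},\qquad B_s^-=\{as,bs,kb,dk,cd\}.$$

*Two vertices, $K=\{u,v\}$*, with arcs $uv,vu,cu,dv,ua,vb$. Again there is none:
$$B_s^+=\{sc,sd,cu,uv,vb,ba\},\qquad B_s^-=\{as,bs,ua,vu,dv,cd\}.$$

Each time both branchings can be read off directly, and the two sets are disjoint. In the second example each branching uses one arc inside $K$, and $K$ has just these two arcs. The next step is three vertices. As the proof below shows, each branching then needs two arcs inside $K$. If $K$ has exactly four arcs, they must all be used, and we can try to place them so that no split is possible. The choice that works is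
$$K=\{u,v,w\}\quad\text{with arcs}\quad uw,\ wv,\ uv,\ vu,$$
entered at $u$ and $w$, left from $v$ and $w$.

## 5. The digraphs $D_S$

**Construction.** Let $S$ be any nonempty semicomplete digraph ($|S|=1$ allowed). The digraph $D_S$ has vertex set $S\cup A\cup Z\cup K$ with $A=\{a,b\}$, $Z=\{c,d\}$, $K=\{u,v,w\}$, and the following arcs:

* the arcs of $S$;
* $ab,\ ba,\ cd,\ dc$;
* $ap,\ bp,\ pc,\ pd$ for every $p\in S$;
* $ac,\ ad,\ bc,\ bd$;
* $uw,\ wv,\ uv,\ vu$;
* $cu,\ dw$ (from $Z$ to $K$) and $va,\ wb$ (from $K$ to $A$).

There are no loops or parallel arcs, and $n=|V(D_S)|=|S|+7$.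

**Theorem 8.** $\alpha(D_S)=2$, $D_S$ is 2-arc-strong, and for every $s\in S$ there are no arc-disjoint branchings $B_s^+,B_s^-$ in $D_S$. With $S=\{s\}$ this is a counterexample on 8 vertices, so Conjecture 2 is false.

**Theorem 9.**
(a) $D_S$ is 2-strong: $D_S-x$ is strong for every vertex $x$.
(b) For $s,t\in V(D_S)$, there are arc-disjoint $B_s^+,B_t^-$ in $D_S$ if and only if $(s,t)\notin(S\cup Z)\times(S\cup A)$.

In particular, the vertices $s$ with no arc-disjoint pair $B_s^+,B_s^-$ are exactly those of $S$. Hence for every $n\ge8$ there is a 2-strong digraph with $\alpha=2$ on $n$ vertices in which exactly $n-7$ vertices violate Conjecture 2.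

For $S=\{s\}$ the complete list of 20 arcs is
$$ab,ba,cd,dc,\ as,bs,sc,sd,\ ac,ad,bc,bd,\ uw,wv,uv,vu,\ cu,dw,\ va,wb.$$

Here is a stuck pair for the sliding plan. In this 8-vertex digraph take
$$B_u^+=\{uv,va,ab,as,ad,bc,dw\},\qquad B_s^-=\{bs,wb,uw,vu,cu,dc,ac\}.$$
The first is an out-branching: $u\to v\to a$, then $a\to b,s,d$, then $b\to c$ and $d\to w$. The second is an in-branching at $s$: $d\to c\to u\to w\to b\to s$, with $a\to c$ and $v\to u$. They are arc-disjoint. The only arcs entering $u$ are $cu$ and $vu$, and both lie in $B_s^-$, so the root $u$ cannot slide at all. Section 7 shows that no cleverer choice of the pair helps.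

## 6. Independence number and connectivity of $D_S$

**Step 1: $\alpha(D_S)=2$.** Both $S\cup A\cup Z$ and $K$ induce semicomplete digraphs, so an independent set has at most one vertex in each, and $\alpha\le2$. A vertex $p\in S$ and $u$ are not adjacent, so $\alpha=2$.

**Step 2: $D_S-x$ is strong for every $x$ (Theorem 9(a)).** The purpose is to get 2-arc-strength afterward from this stronger property. The tool is a pair of disjoint directed cycles,
$$C_1=a\to c\to u\to v\to a,\qquad C_2=b\to d\to w\to b,$$
which cover $V\setminus S$. Whichever vertex of $V\setminus S$ we delete, one of them survives, and we only have to connect every other remaining vertex to it in both directions.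

*$D_S$ itself, and $x\in S$.* The arcs $ab,ba$ join $C_1$ and $C_2$ in both directions, and every $p\in S$ has $a\to p\to c$. So $D_S$ is strong, and $D_S-x$ is strong for $x\in S$.

*$x\in\{b,d,w\}$.* The cycle $C_1$ survives. Every $p\in S$ has $a\to p\to c$. Those of $b,d,w$ that remain are connected to $C_1$ by $a\to b\to a$, by $c\to d\to c$ and by $u\to w\to v$, respectively.

*$x\in\{a,c,u,v\}$.* The cycle $C_2$ survives. Every $p\in S$ has $b\to p\to d$. If $x\neq a$, then $b\to a\to b$; if $x\ne c$, then $d\to c\to d$. So all remaining vertices outside $\{u,v\}$ are connected with $C_2$ in both directions. For $u$ and $v$: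

* $x=a$: $c\to u\to w$ for $u$, and then $u\to v\to u$ for $v$;
* $x=c$: $w\to v\to a$ for $v$; then $v\to u\to w$ for $u$;
* $x=u$: $w\to v\to a$ for $v$;
* $x=v$: $c\to u\to w$ for $u$.

So $D_S-x$ is strong in every case.

**Step 3: $D_S$ is 2-arc-strong.** We deduce this from Step 2. Suppose that deleting some arc $xy$ destroys strong connectivity. By Fact 6 there is a set $\emptyset\neq X\subsetneq V$ that no arc leaves after the deletion. Since $D_S$ is strong, $xy$ is the only arc of $D_S$ leaving $X$; so $x\in X$ and $y\notin X$.

If $|X|\ge2$, consider $D_S-x$. No arc goes from the nonempty set $X\setminus\{x\}$ to the nonempty set $V\setminus X$, so $D_S-x$ is not strong, contradicting Step 2.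

If $X=\{x\}$, consider $D_S-y$. The only arc leaving $x$ was $xy$, so in $D_S-y$ no arc leaves $\{x\}$, while $V\setminus\{x,y\}\ne\emptyset$. So $D_S-y$ is not strong, again a contradiction. Hence $\lambda(D_S)\ge2$. $\square$

## 7. The four arcs of $K$ cannot be split

**Proposition 10.** If $s\in S\cup Z$ and $t\in S\cup A$, then $D_S$ has no arc-disjoint $B_s^+,B_t^-$.

**Proof.** Suppose $B^+=B_s^+$ and $B^-=B_t^-$ are arc-disjoint. Note that $s\notin A\cup K$ and $t\notin Z\cup K$.

**Step 1: each branching goes through $K$ exactly once.** From the list of arcs:

* the arcs leaving $Z$ are exactly $cu,dw$, and the arcs entering $K$ are exactly $cu,dw$;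
* the arcs leaving $K$ are exactly $va,wb$, and the arcs entering $A$ are exactly $va,wb$.

We apply Fact 3 four times. Since $s\notin K$, $B^+$ contains an arc entering $K$. Since $t\notin Z$, $B^-$ contains an arc leaving $Z$. Both come from $\{cu,dw\}$, and the branchings are arc-disjoint, so each contains exactly one of $cu,dw$. Since $s\notin A$, $B^+$ contains an arc entering $A$. Since $t\notin K$, $B^-$ contains an arc leaving $K$. So each contains exactly one of $va,wb$.

**Step 2: all four arcs inside $K$ are used, two by each branching.** As $s\notin K$, each of $u,v,w$ is the head of exactly one arc of $B^+$. Exactly one of these three arcs comes from outside $K$, so $B^+$ has exactly 2 arcs inside $K$. As $t\notin K$, each of $u,v,w$ is the tail of exactly one arc of $B^-$. Exactly one of these three arcs leaves $K$, so $B^-$ has exactly 2 arcs inside $K$. There are only four arcs inside $K$, namely $uw,wv,uv,vu$; so the two that are not in $B^+$ are exactly the two in $B^-$.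

**Step 3: the possible pairs for $B^+$.** We list the pairs of arcs inside $K$ that $B^+$ can have. Recall that the arcs entering $u$ are $cu,vu$; those entering $v$ are $uv,wv$; those entering $w$ are $uw,dw$.

If $B^+$ enters $K$ by $cu$, then $dw\notin B^+$, so the arc of $B^+$ entering $w$ is $uw$. The arc entering $v$ is $uv$ or $wv$. So inside $K$, $B^+$ has $\{uw,uv\}$ or $\{uw,wv\}$.

If $B^+$ enters $K$ by $dw$, then $cu\notin B^+$, so the arc of $B^+$ entering $u$ is $vu$. The arc entering $v$ cannot be $uv$, because $u\to v\to u$ would be a directed cycle in $B^+$ (Fact 4). So it is $wv$, and inside $K$, $B^+$ has $\{vu,wv\}$.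

**Step 4: what is left for $B^-$ fails each time.** The only arcs leaving $u$ in $D_S$ are $uw$ and $uv$, and $u\neq t$, so $B^-$ must contain exactly one of them.

| inside $K$, $B^+$ has | so $B^-$ has | why this is impossible |
|---|---|---|
| $uw,\ uv$ | $wv,\ vu$ | no arc of $B^-$ leaves $u$ |
| $uw,\ wv$ | $uv,\ vu$ | $B^-$ contains the directed cycle $u\to v\to u$ (Fact 4) |
| $vu,\ wv$ | $uw,\ uv$ | two arcs of $B^-$ leave $u$ |

All cases are impossible. $\square$

**Proof of Theorem 8.** Section 6 gives $\alpha(D_S)=2$ and $\lambda(D_S)\ge2$. Proposition 10 with $s=t\in S$ gives the rest, since $S\subseteq S\cup Z$ and $S\subseteq S\cup A$. For $|S|=1$ we have $n=8$. $\square$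

Proposition 10 shows where sliding must stop. The only arcs that enter $A\cup K$ are $cu$ and $dw$, so a root in $A\cup K$ can slide out of $A\cup K$ only from $u$ to $c$ or from $w$ to $d$. Let $t\in S\cup A$. If $B_u^+,B_t^-$ are arc-disjoint and $cu\notin B_t^-$, then Lemma 7 gives an arc-disjoint pair with roots $c$ and $t$, which Proposition 10 forbids. So $cu\in B_t^-$ for *every* such pair. In the same way, $dw\in B_t^-$ for every arc-disjoint pair $B_w^+,B_t^-$. The root cannot slide out of $A\cup K$.

## 8. Out-branchings whose removal leaves a strong digraph

Now we prove the other half of Theorem 9(b): every pair $(s,t)\notin(S\cup Z)\times(S\cup A)$ has arc-disjoint branchings. Such a pair satisfies $s\in A\cup K$ or $t\in Z\cup K$. We treat the first possibility for all $t$ at once, and get the second by reversing arcs.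

The way to handle all $t$ at once is this: if deleting the arcs of $B_s^+$ from $D_S$ leaves a strong digraph $R$, then Fact 5 gives an in-branching rooted at $t$ in $R$ for *every* $t$, and it is arc-disjoint from $B_s^+$.

**Proposition 11.** For every nonempty semicomplete digraph $S$ and every $s\in A\cup K$, there is an out-branching $B_s^+$ of $D_S$ such that the digraph $R$ obtained from $D_S$ by deleting the arcs of $B_s^+$ is strong. Hence for every $s\in A\cup K$ and every $t\in V(D_S)$ there are arc-disjoint $B_s^+,B_t^-$ in $D_S$.

**Proof.** Write $xS=\{xp:p\in S\}$ and $Sx=\{px:p\in S\}$. No $B_s^+$ below uses an arc inside $S$, so the arcs of $S$ remain in $R$; we do not need them.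

**Step 1: the five out-branchings.** Each row lists the arcs so that every tail is the root or the head of an earlier arc. So all listed heads are reached from $s$. In each row every vertex other than $s$ occurs exactly once as a head, and $s$ does not occur as a head. Hence each row is an out-branching.

| $s$ | arcs of $B_s^+$ |
|---|---|
| $a$ | $ab,\ aS,\ ad,\ bc,\ dw,\ wv,\ vu$ |
| $b$ | $ba,\ bS,\ bd,\ ac,\ dw,\ wv,\ vu$ |
| $u$ | $uv,\ va,\ ab,\ aS,\ ad,\ bc,\ dw$ |
| $v$ | $vu,\ uw,\ wb,\ ba,\ bd,\ aS,\ ac$ |
| $w$ | $wb,\ ba,\ bd,\ aS,\ ac,\ cu,\ uv$ |

**Step 2: the arcs that remain.** Deleting each row from the arc list of Section 5 leaves in $R$, apart from the arcs of $S$, the following.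

| $s$ | remaining arcs |
|---|---|
| $a$ | $ba,\ cd,\ dc,\ bS,\ Sc,\ Sd,\ ac,\ bd,\ uw,\ uv,\ cu,\ va,\ wb$ |
| $b$ | $ab,\ cd,\ dc,\ aS,\ Sc,\ Sd,\ ad,\ bc,\ uw,\ uv,\ cu,\ va,\ wb$ |
| $u$ | $ba,\ cd,\ dc,\ bS,\ Sc,\ Sd,\ ac,\ bd,\ uw,\ wv,\ vu,\ cu,\ wb$ |
| $v$ | $ab,\ cd,\ dc,\ bS,\ Sc,\ Sd,\ ad,\ bc,\ wv,\ uv,\ cu,\ dw,\ va$ |
| $w$ | $ab,\ cd,\ dc,\ bS,\ Sc,\ Sd,\ ad,\ bc,\ uw,\ wv,\ vu,\ dw,\ va$ |

**Step 3: $R$ is strong.** It suffices to give closed directed walks in $R$ that all pass through one common vertex and together cover $V(D_S)$. Below, $p$ runs over all vertices of $S$; every arc used is in the corresponding row of Step 2.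

* $s=a$, common vertex $u$: $\;u\to v\to a\to c\to u$; $\;u\to w\to b\to p\to c\to u$; $\;u\to w\to b\to d\to c\to u$.
* $s=b$, common vertex $u$: $\;u\to v\to a\to p\to c\to u$; $\;u\to v\to a\to d\to c\to u$; $\;u\to w\to b\to c\to u$.
* $s=u$, common vertex $u$: $\;u\to w\to v\to u$; $\;u\to w\to b\to a\to c\to u$; $\;u\to w\to b\to p\to c\to u$; $\;u\to w\to b\to d\to c\to u$.
* $s=v$, common vertex $v$: $\;v\to a\to b\to p\to c\to u\to v$; $\;v\to a\to d\to w\to v$.
* $s=w$, common vertex $w$: $\;w\to v\to u\to w$; $\;w\to v\to a\to b\to p\to c\to d\to w$.

In each case all of $a,b,c,d,u,v,w$ and every $p\in S$ occur. So $R$ is strong, and Fact 5 gives an in-branching $B_t^-$ in $R$ for every $t$. $\square$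

**Proposition 12.** For every $t\in Z\cup K$ and every $s\in V(D_S)$ there are arc-disjoint $B_s^+,B_t^-$ in $D_S$.

**Proof.** We show that reversing all arcs turns $D_S$ into a digraph of the same family, and exchange the roles of the two roots.

**Step 1: the reversal map.** Let $\varphi$ exchange $a\leftrightarrow c$, $b\leftrightarrow d$, $u\leftrightarrow v$, and fix $w$ and every vertex of $S$. Let $S^{\mathrm{rev}}$ be the reverse of $S$; it is again semicomplete. We claim that reversing all arcs of $D_S$ and then applying $\varphi$, that is, replacing each arc $xy$ by $\varphi(y)\varphi(x)$, gives $D_{S^{\mathrm{rev}}}$. Arcs inside $S$ are simply reversed. For the other arcs (a double arrow means that each of the two is sent to the other):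

* $ab\leftrightarrow dc$ and $ba\leftrightarrow cd$;
* $ap\leftrightarrow pc$ and $bp\leftrightarrow pd$ for $p\in S$;
* $ac$ and $bd$ are fixed, and $ad\leftrightarrow bc$;
* $uw\leftrightarrow wv$, while $uv$ and $vu$ are fixed;
* $cu\leftrightarrow va$ and $dw\leftrightarrow wb$.

So the arcs outside $S$ are permuted among themselves, which proves the claim. Applying it to $S^{\mathrm{rev}}$, the same operation turns $D_{S^{\mathrm{rev}}}$ back into $D_S$.

**Step 2: transfer of the branchings.** Let $t\in Z\cup K$. Then $\varphi(t)\in A\cup K$. Proposition 11, applied to $D_{S^{\mathrm{rev}}}$, gives arc-disjoint $B^+_{\varphi(t)},B^-_{\varphi(s)}$ there. Reverse all arcs and apply $\varphi$. By Step 1 we are now in $D_S$. Reversal turns out-branchings into in-branchings and vice versa, and $\varphi(\varphi(x))=x$. So $B^+_{\varphi(t)}$ becomes an in-branching rooted at $t$ and $B^-_{\varphi(s)}$ becomes an out-branching rooted at $s$. They are still arc-disjoint. $\square$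

As an example of the transfer, the row $s=a$ of Proposition 11 becomes $dc,\ Sc,\ bc,\ ad,\ wb,\ uw,\ vu$. This is an in-branching rooted at $c$: the vertices $d$, $b$ and those of $S$ go to $c$ directly, $a\to d$, and $v\to u\to w\to b$.

**Proof of Theorem 9.** Part (a) is Step 2 of Section 6. For part (b), a pair in $(S\cup Z)\times(S\cup A)$ has no arc-disjoint branchings by Proposition 10. If $(s,t)$ is not in this product, then $s\in A\cup K$ or $t\in Z\cup K$. The first case is Proposition 11, the second is Proposition 12.

For $s=t$, the pair $(s,s)$ lies in $(S\cup Z)\times(S\cup A)$ exactly when $s\in(S\cup Z)\cap(S\cup A)=S$. So the vertices that violate Conjecture 2 are exactly the $|S|=n-7$ vertices of $S$. Given $n\ge8$, choose for $S$ any semicomplete digraph on $n-7\ge1$ vertices. $\square$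

Two limits of the statement. By Theorem 9(b) every $D_S$ has arc-disjoint $B_s^+,B_t^-$ for suitable $s,t$, in agreement with the known result of Section 2. And $\lambda(D_S)$ is exactly 2, since $u$ has out-degree 2 and deleting its two leaving arcs leaves a digraph that is not strong; nothing is claimed here about 3-arc-strong digraphs.
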